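# Random walk on a sparse heavy-tailed random intersection graph: the mixing time is set by the largest clique

## 1. The guess $\log^2 n$, tested on a path, a clique, and a clique with exits

How long does a lazy random walk need to mix on the giant component of a sparse random graph with communities of heavy-tailed size? The answer one would first guess is $\log^2 n$. The bulk of a sparse random graph tends to mix quickly, and the obvious obstacles are thin dead ends. A dead end of depth $k$ costs about $k^2$ steps, and random graphs of this kind have dead ends of depth about $\log n$. Let us fix the model and test this guess by hand.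

**Model.** Fix constants $c>0$ and $\beta\in(2,3)$. There are $n$ vertices $V_n=\{1,\dots,n\}$ and $m=\lfloor cn\rfloor$ features $F_m=\{1,\dots,m\}$. Feature $j$ has an independent weight $w_j$ with $\mathbb P(w_j>x)=x^{-\beta}$ for $x\ge1$. Given the weights, vertex $i$ selects feature $j$ with probability $p_{ij}=\min\big(1,\frac{w_j}{n\sqrt c}\big)$, independently over all pairs; $I_{ij}\in\{0,1\}$ indicates selection. Two vertices are adjacent iff they share at least one selected feature. The graph is $G=G(n,m,\mathbf w)$. We write
$$x_j=\frac{w_j}{\sqrt c},\qquad p_j=\min(1,x_j/n),\qquad e_j=\{i:I_{ij}=1\},\qquad S_j=|e_j|,\qquad S_{\max}=\max_jS_j .$$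
Each $e_j$ is a clique of $G$, and $G$ is the union of these cliques. "A.a.s." means with probability tending to $1$ as $n\to\infty$, and $C$ denotes a constant depending on $(c,\beta)$ that may change from line to line.

*Example.* Let $n=5$, $e_1=\{1,2,3\}$, $e_2=\{3,4\}$, $e_3=\{5\}$. Then $G$ is the triangle $123$ with a pendant edge $34$, and $5$ is isolated. We return to this example twice.

**The walk.** We quote one fact: a.a.s. there is a unique giant component $\mathcal C_{\max}$, with $|\mathcal C_{\max}|=\gamma_0n(1+o(1))$ for a constant $\gamma_0\in(0,1)$. On it runs the lazy walk $P=\frac12I+\frac12D^{-1}A$. It is irreducible, aperiodic and reversible, with stationary law $\pi=\pi_n$, $\pi_n(v)=d_v/(2|E(\mathcal C_{\max})|)$. As usual, $d(t)=\max_x\|P^t(x,\cdot)-\pi_n\|_{\rm TV}$ and $t_{\rm mix}(\varepsilon)=\min\{t\ge0:d(t)\le\varepsilon\}$. The relaxation time $t_{\rm rel}$ is the inverse of the spectral gap; for a lazy chain all eigenvalues are nonnegative, so the gap is $1-\lambda_2$. *Cutoff* means $t_{\rm mix}(\varepsilon)/t_{\rm mix}(1-\varepsilon)\to1$ for every fixed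 $\varepsilon\in(0,\frac12)$ (here, in probability).

The setting is that of Vyacheslav Koval, "Peripheral Traps and Lower Bounds on Mixing Times for Random Walks on Sparse Heavy-Tailed Random Intersection Graphs", arXiv:2608.10190 (2026). There, a.a.s. a peripheral trap of depth $k(n)=\Theta(\log n)$ exists and forces $t_{\rm mix}(1/4)=\Omega(\log^2n)$. From the deepest vertex $x$ of the trap, the time $t_x(\varepsilon)$ at which $\|P^t(x,\cdot)-\pi_n\|_{\rm TV}$ first drops to $\varepsilon$ satisfies $t_x(\varepsilon)-t_x(1-\varepsilon)\ge C_\varepsilon k(n)^2$ for $\varepsilon\in(0,\frac12)$. The guess is stated there as a conjecture: the global mixing time is $\mathcal O(\log^2n)$, which combined with the previous fact would preclude a global cutoff. Our task is to prove or disprove the bound $t_{\rm mix}(1/4)\le C\log^2n$ a.a.s.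

**Test 1: a pendant path.** Take a path $0,1,\dots,k$, attached to the rest of the graph at $k$. For simple random walk the time from $i$ to $i+1$ has mean $2i+1$: it is $1$ for $i=0$, and $m_i=1+\frac12(m_{i-1}+m_i)$ gives $m_i=m_{i-1}+2$. So the walk reaches $k$ from $0$ after mean $\sum_{i<k}(2i+1)=k^2$ steps, and the lazy walk after $2k^2$. With $k\asymp\log n$ this is $\log^2n$. The guess survives.

**Test 2: one clique.** On $K_s$ we have $P=\lambda I+\frac{1-\lambda}{s}J$ with $J$ the all-ones matrix and $\lambda=\frac{s-2}{2(s-1)}<\frac12$. Hence $P^t=\lambda^tI+(1-\lambda^t)J/s$ and $d(t)=\lambda^t(1-\frac1s)$, so $t_{\rm mix}(1/4)\le2$. Large features alone look harmless. The guess survives.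

**Test 3: a clique with exits.** Let $K$ be a clique on $s$ vertices inside a larger graph, each vertex of $K$ having exactly $r\ge1$ neighbors outside. From any vertex of $K$ the lazy walk leaves $K$ in the next step with probability $\frac{r}{2(s-1+r)}$. The exit time is therefore geometric with mean $2(s-1+r)/r$, about $2s/r$.

Test 3 breaks the guess. The largest of $cn$ Pareto weights is of order $n^{1/\beta}$, so the graph contains a clique on about $n^{1/\beta}$ vertices. A vertex has on average at most $\sum_jnp_j^2\le\frac1{cn}\sum_jw_j^2\approx\mathbb Ew^2=O(1)$ neighbors through the other features. So the heaviest clique behaves like $s\approx n^{1/\beta}$ with $r=O(1)$, and the walk should sit there for about $n^{1/\beta}$ steps, far more than $\log^2n$. Moreover, the clique has total degree about $n^{2/\beta}=o(n)$, so it carries almost no stationary mass.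

## 2. Polynomial mixing and the absence of cutoff: two theorems

**Theorem 1 (disproof).** For every $\varepsilon\in(0,1)$ and every $\omega(n)\to\infty$, $\mathbb P\big(t_{\rm mix}(\varepsilon)\ge n^{1/\beta}/\omega(n)\big)\to1$. In particular $\mathbb P(t_{\rm mix}(1/4)\le C\log^2n)\to0$ for every $C<\infty$.

**Theorem 2 (sharp order; no cutoff).** There are constants $0<c_*<C_*<\infty$ depending only on $(c,\beta)$ such that a.a.s., simultaneously for all $\varepsilon\in(0,1/4]$,
$$c_*\,S_{\max}\log(1/\varepsilon)\ \le\ t_{\rm mix}(\varepsilon)\ \le\ C_*\,S_{\max}\log (1/\varepsilon),\qquad\text{and}\qquad c_*S_{\max}\le t_{\rm rel}\le C_*S_{\max}.$$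
Moreover $\mathbb P(S_{\max}\le zn^{1/\beta})\to\exp(-c^{1-\beta/2}z^{-\beta})$ for $z>0$, so $t_{\rm mix}(1/4)$ is of exact order $n^{1/\beta}$ in probability. Consequently there is no cutoff: for $\varepsilon$ small and fixed, a.a.s. $t_{\rm mix}(\varepsilon)\ge2t_{\rm mix}(1/4)\ge 2t_{\rm mix}(1-\varepsilon)$.

So the conjectured $O(\log^2n)$ bound is false, while the conclusion it was meant to give, no global cutoff, is true. The only quoted fact about the model that we use is $|\mathcal C_{\max}|=\gamma_0n(1+o(1))$ a.a.s., $\gamma_0>0$.

## 3. Escape from the heaviest clique: proof of Theorem 1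

Replacing $\omega$ by $\min(\omega,\log n)$ strengthens the claim, so assume $\omega\le\log n$. Let $j^*$ be the a.s. unique index of maximal weight, $W=w_{j^*}$, $x=W/\sqrt c$, $K=e_{j^*}$, and let $G^-$ be the graph built from the features other than $j^*$.

**Step 1 (weights).** This step fixes the scale of $x$. We have
$$\mathbb P(W\le n^{1/\beta}\omega^{-1/4})=(1-\omega^{\beta/4}/n)^m\to0,\qquad \mathbb P(W>n^{1/\beta}\omega^{1/4})\le m\,\omega^{-\beta/4}/n\to0 .$$
Since $\mathbb Ew^2=\beta/(\beta-2)<\infty$, the law of large numbers gives $\sum_jw_j^2\le2cn\,\mathbb Ew^2$ a.a.s. Condition on weights with these three properties. Then $p_{j^*}=x/n<1$, $x\to\infty$, and $K$ and $G^-$ are independent, because they use different features.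

**Step 2 (size).** This step says that $K$ has about $x$ vertices. Since $|K|\sim\mathrm{Bin}(n,x/n)$ with mean $x\to\infty$, Chebyshev gives $x/2\le|K|\le2x$ a.a.s.

**Step 3 (boundary).** This step shows that few edges leave $K$. Let $\partial K$ be the set of edges with exactly one endpoint in $K$. Such an edge is not produced by $j^*$, so it lies in $G^-$, and $|\partial K|\le\sum_{v\in K}d_{G^-}(v)$. By independence the expectation of the right side is $\frac xn\sum_v\mathbb Ed_{G^-}(v)$, and $\mathbb Ed_{G^-}(v)\le\sum_jnp_j^2\le\sum_j\frac{w_j^2}{cn}\le2\,\mathbb Ew^2$. So the expectation is at most $2x\,\mathbb Ew^2$, and by Markov $|\partial K|\le\omega^{1/4}x$ a.a.s.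

**Step 4 ($K\subset\mathcal C_{\max}$ a.a.s.).** This step puts the trap inside the giant. A.a.s. $|\mathcal C_{\max}|\ge\gamma_0n/2$. Suppose $K\cap\mathcal C_{\max}=\emptyset$. Then no edge inside $\mathcal C_{\max}$ comes from $j^*$, so $\mathcal C_{\max}$ is connected in $G^-$; as $G^-\subset G$, it is a component of $G^-$ with at least $\gamma_0n/2$ vertices, disjoint from $K$. But $G^-$ has at most $2/\gamma_0$ components of that size, and $K$, being independent of $G^-$, misses each one with probability at most $(1-x/n)^{\gamma_0n/2}\le e^{-\gamma_0x/2}\to0$. So a.a.s. $K$ meets $\mathcal C_{\max}$, and since $K$ is a clique, $K\subset\mathcal C_{\max}$.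

**Step 5 (stationary mass).** This step shows $\pi(K)\to0$, so that sitting in $K$ means not being mixed. We have $\mathrm{vol}(K)=\sum_{v\in K}d_v=|K|(|K|-1)+|\partial K|\le4x^2+\omega^{1/4}x$, and $2|E(\mathcal C_{\max})|\ge2(|\mathcal C_{\max}|-1)\ge\gamma_0n$ a.a.s. As $x\le n^{1/\beta}\omega^{1/4}/\sqrt c$ and $2/\beta<1$, $\pi(K)\to0$.

**Step 6 (escape).** This step turns the small boundary into a long stay. Put
$$Q=\mathbb P_\pi(X_0\in K,X_1\notin K)=\sum_{v\in K}\pi(v)\,\frac{\#\{u\notin K:u\sim v\}}{2d_v}=\frac{|\partial K|}{4|E(\mathcal C_{\max})|}.$$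
If $X_0\in K$ and $X_s\notin K$ for some $s\le t$, then some step among the first $t$ goes from $K$ to $K^c$. By stationarity and a union bound, $\mathbb P_\pi(X_0\in K,\ \exists s\le t:X_s\notin K)\le tQ$. Divide by $\pi(K)=\mathrm{vol}(K)/(2|E(\mathcal C_{\max})|)$ and use $\mathrm{vol}(K)\ge|K|(|K|-1)\ge x^2/8$ (for $x\ge4$). For $t\le n^{1/\beta}/\omega$,
$$\mathbb P_{\pi(\cdot|K)}(\exists s\le t:X_s\notin K)\le\frac{t|\partial K|}{2\,\mathrm{vol}(K)}\le\frac{4t\,\omega^{1/4}}{x}\le4\sqrt c\,\omega^{-1/2}\to0 ,$$
where the last inequality uses $x\ge n^{1/\beta}\omega^{-1/4}/\sqrt c$. So some $x_0\in K$ has $P^t(x_0,K)\ge1-o(1)$, and $d(t)\ge P^t(x_0,K)-\pi(K)\ge1-o(1)>\varepsilon$. Hence $t_{\rm mix}(\varepsilon)\ge n^{1/\beta}/\omega$ a.a.s. Taking $\omega=\log n$ gives the second claim, since $n^{1/\beta}/\log n\gg\log^2n$. $\blacksquare$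

This proof nowhere uses $\beta<3$; it works for every $\beta>2$, given the giant.

## 4. Feature sizes and typical graph properties

Theorem 2 needs more precise information, which we collect now. The convenient randomness is the following: given the sizes $(S_j)=(s_j)$, the sets $e_j$ are independent uniform $s_j$-subsets of $[n]=\{1,\dots,n\}$.

**Step 1 (a law of large numbers for sizes).** This step controls all averages of quadratic growth. For each $n$ the $S_j$ are i.i.d. They converge in law to $\tilde S$, which is Poisson$(x)$ given $x=w/\sqrt c$. Let $p=1+\beta/2$; then $2<p<\beta<3$. For a binomial variable with mean at most $x$, the factorial moments give $\mathbb E[S^3|x]\le x^3+3x^2+x$. Hence $\mathbb E[S^p|x]\le(x^3+3x^2+x)^{p/3}\le C(1+x)^p$ by Jensen, and $\sup_n\mathbb ES_1^p<\infty$ since $p<\beta$. We claim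
$$\frac1n\sum_jf(S_j)\to c\,\mathbb Ef(\tilde S)\ \text{ in probability whenever } |f(s)|\le s^2.\tag{1}$$
Truncate at $s\le L$: the truncated average has variance $O(1/n)$ and converging mean, and the rest has expected absolute value at most $\frac mnL^{2-p}\sup_n\mathbb ES_1^p$, small for $L$ large, uniformly in $n$.

We also compute $c\,\mathbb E\tilde S(\tilde S-1)=c\,\mathbb Ex^2=\mathbb Ew^2=\frac{\beta}{\beta-2}>3$, because $\beta<3$. Fix $M$ with $c\,\mathbb E[\tilde S(\tilde S-1);\tilde S\le M]>\frac52$. Features with $2\le s_j\le M$ are called *small*. Fix also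
$$a\in\Big(\tfrac1{\beta(\beta-1)},\tfrac1\beta\Big),\qquad b_n=n^{1/\beta}\log^{-8}n,\qquad \mathcal B=\{j:S_j\ge b_n\}\ \text{(the \emph{big} features)};$$
the interval is nonempty since $\beta>2$.

**Step 2 (seven properties of the sizes).** This step lists what the rest of the proof needs from the sizes. For suitable constants $\Lambda,c_2>0$ and $M'$, a.a.s.:

* (F1) $\sum s_j\le\Lambda n$ and $\sum s_j^2\le\Lambda n$.
* (F2) $\mu:=\frac1n\sum_{\rm small}s_j(s_j-1)\in[\frac52,\Lambda]$.
* (F3) $\#\{j:s_j=2\}\ge c_2n$.
* (F4) $n^{1/\beta}/\log n\le S_{\max}\le n^{1/\beta}\log n$.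
* (F5) $|\mathcal B|\le\log^{25}n$.
* (F6) $\sum_js_j1\{s_j\ge n^a\}\le n^{1-a(\beta-1)}\log n$.
* (F7) $\sum_js_j^21\{s_j>M'\}\le\gamma_0n/8$.

(F1), (F2), (F3) and (F7) follow from (1), with $M'$ such that $c\,\mathbb E[\tilde S^2;\tilde S>M']<\gamma_0/16$. For the others, note $\max_jx_j<n$ a.a.s., so $S_j\sim\mathrm{Bin}(n,x_j/n)$. By Chernoff (failure probabilities $\exp(-\Omega(\log^2n))$, summed over $m$ features), a.a.s. $S_j\in[x_j/2,2x_j]$ whenever $x_j\ge\log^2n$, and $S_j\le2\log^2n$ otherwise. Now (F4) follows because $\max_jw_j$ lies between $n^{1/\beta}\log^{-1/2}n$ and $n^{1/\beta}\log^{1/2}n$ a.a.s. For (F5), a big feature has $x_j\ge b_n/2$, and $\mathbb E\#\{j:x_j\ge b_n/2\}\le m(\sqrt c\,b_n/2)^{-\beta}\le C\log^{8\beta}n$ with $8\beta<24$; apply Markov. For (F6), the sum is at most $\sum_j2x_j1\{x_j\ge n^a/2\}$, whose mean is $O(n\cdot n^{-a(\beta-1)})$; apply Markov.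

**Step 3 (limit law of $S_{\max}$).** This step proves the distributional statement in Theorem 2. Chernoff with factors $1\pm\delta$ in place of $\frac12,2$ gives $S_{\max}/\max_jx_j\to1$ in probability. Furthermore
$$\mathbb P\big(\max_jx_j\le zn^{1/\beta}\big)=\Big(1-\frac{(\sqrt c\,z)^{-\beta}}n\Big)^m\to\exp\big(-c^{1-\beta/2}z^{-\beta}\big).$$
The limit is continuous in $z$, so $S_{\max}$ has the same limit law. It tends to $0$ as $z\to0$ and to $1$ as $z\to\infty$, so $S_{\max}/n^{1/\beta}$ is bounded away from $0$ and $\infty$ in probability.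

**Convention.** From now on the sizes are fixed and satisfy (F1)–(F7), and $\mathbb P$ is the conditional law. Every estimate below has a failure probability bounded by a null sequence uniform over such sizes, so it also holds a.a.s. without conditioning. The event $|\mathcal C_{\max}|=\gamma_0n(1+o(1))$ has unconditional probability tending to $1$, and intersecting with it is harmless. Features of size at most $1$ create no edges and are ignored. Let $N_v$ be the number of features (of size $\ge2$) containing $v$. In the example of Section 1, $N_3=2$, $N_1=N_2=N_4=1$, $N_5=0$.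

**Step 4 (four properties of the graph).** This step records what the positions of the features give. A.a.s.:

* (G1) Every pair of vertices lies in at most two features.
* (G2) $N_v\le\log n$ for all $v$, and $\sum_vN_v^2\le\Lambda_2n$ for a constant $\Lambda_2$.
* (G3) No vertex of a big feature lies in another feature of size $\ge n^a$. In particular big features are pairwise disjoint.
* (G4) There is a constant $\alpha'>0$ such that $A\subset\mathcal C_{\max}$ and $\pi_n(A)\ge\frac14$ imply $|A|\ge\alpha'n$.

*(G1)* A given pair lies in $e_j$ with probability at most $s_j^2/n^2$, so the expected number of pairs in three features is at most $n^2(\sum_js_j^2/n^2)^3=O(1/n)$.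

*(G2)* $N_v$ is a sum of independent Bernoulli$(s_j/n)$ variables with total mean at most $\Lambda$, so $\mathbb P(N_v\ge k)\le\Lambda^k/k!$, which for $k=\lceil\log n\rceil$ is at most $n^{-2}$ for large $n$. Next, $\sum_vN_v^2=\sum_js_j+\sum_{j\ne j'}|e_j\cap e_{j'}|$. The last sum has mean at most $\sum_{j,j'}s_js_{j'}/n\le\Lambda^2n$. The terms for distinct unordered pairs are uncorrelated: if the pairs share an index $j$, then given $e_j$ the two terms are independent with constant conditional means $s_js_{j'}/n$. Each term is hypergeometric, with variance at most its mean, so the variance of the sum is $O(n)$. Chebyshev gives the claim with $\Lambda_2=\Lambda+2\Lambda^2$.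

*(G3)* The expected number of triples (vertex, big feature, other feature of size $\ge n^a$) with the vertex in both is at most
$$\sum_{i\in\mathcal B}\frac{s_i}n\sum_{s_j\ge n^a}s_j\le\log^{25}n\cdot\frac{n^{1/\beta}\log n}{n}\cdot n^{1-a(\beta-1)}\log n\to0,$$
since $a(\beta-1)>1/\beta$. As $b_n\ge n^a$ for large $n$, big features are disjoint.

*(G4)* A.a.s. $2|E(\mathcal C_{\max})|\ge2(|\mathcal C_{\max}|-1)\ge\gamma_0n$. With $d_v\le\sum_{e\ni v}s_e$,
$$\frac{\gamma_0n}4\le\sum_{v\in A}d_v\le\sum_{s_j>M'}s_j^2+M'\sum_{v\in A}N_v\le\frac{\gamma_0n}8+M'\sqrt{|A|\Lambda_2n},$$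
by (F7), Cauchy–Schwarz and (G2). So $\alpha'=\gamma_0^2/(64M'^2\Lambda_2)$ works.

## 5. Hitting large sets, and the clock that does not feel the cliques

**What has to be shown.** Recall two textbook bounds: $t_{\rm mix}(\varepsilon)\le\lceil\log_2(1/\varepsilon)\rceil\,t_{\rm mix}(1/4)$, and
$$t_{\rm mix}(\varepsilon)\ge(t_{\rm rel}-1)\log\tfrac1{2\varepsilon}$$
(Levin–Peres, *Markov Chains and Mixing Times*, 2nd ed., Thm 12.5). The second, at $\varepsilon=\frac14$, gives $t_{\rm rel}\le1+t_{\rm mix}(1/4)/\log2$. So all upper bounds in Theorem 2 follow from $t_{\rm mix}(1/4)\le CS_{\max}$ a.a.s.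

**Where Cheeger's inequality stops.** The sensible first attempt is to bound the conductance $\Phi$ from below and use $\text{gap}\ge\Phi^2/2$. But the largest clique $K$ has $\frac{|\partial K|}{2\mathrm{vol}(K)}\le\frac C{S_{\max}}$ (shown in Section 7). So $\Phi\le C/S_{\max}$, and this route cannot give anything better than $t_{\rm rel}=O(S_{\max}^2)$. The square is lost exactly at the cliques, where walks are slow only because degrees are huge. The remedy is to run the walk on a clock that does not charge for high degree, and to pay for degrees separately.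

**Reduction to hitting times.** By Peres–Sousi, *Mixing times are hitting times of large sets*, J. Theoret. Probab. 28 (2015) (see also Oliveira, *Mixing and hitting times for finite Markov chains*, Electron. J. Probab. 17 (2012)), for each $\alpha\in(0,\frac12)$ there is $c_\alpha$ such that every lazy reversible finite chain satisfies
$$t_{\rm mix}(1/4)\le c_\alpha\max_{x,\,A:\,\pi(A)\ge\alpha}\mathbb E_x[T_A],\tag{2}$$
where $T_A$ is the hitting time of $A$. We take $\alpha=\frac14$. By (G4) it is enough to consider $A\subset\mathcal C_{\max}$ with $|A|\ge\alpha'n$.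

**Variable-speed walk.** Let $L=D-\mathrm{Adj}$ be the Laplacian of $\mathcal C_{\max}$, and let $Y$ be the continuous-time walk with generator $-L$, which crosses each edge at rate $1$. Let $\tau_A$ be its hitting time of $A\ne\emptyset$, and $g_A=(L|_{A^c})^{-1}$ with $A^c=\mathcal C_{\max}\setminus A$, extended by $0$ if an argument is in $A$. Then $g_A(x,y)=\int_0^\infty\mathbb P_x(Y_t=y,\,t<\tau_A)\,dt$ is the expected time spent at $y$ before $\tau_A$, and $\sum_yg_A(x,y)=\mathbb E_x\tau_A$. For the lazy walk, $I-P=\frac12D^{-1}L$, so inverting on $A^c$ gives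
$$\mathbb E_xT_A=2\sum_yd_y\,g_A(x,y).\tag{3}$$
The strong Markov property at the hitting time of $y$, together with the symmetry of $g_A$, gives
$$g_A(u,y)=\mathbb P_u(Y\text{ hits }y\text{ before }A)\,g_A(y,y)\le g_A(y,y)\qquad\text{and}\qquad g_A(u,y)=g_A(y,u).\tag{4}$$

*Example 1.* On the path $x-y-a$ with $A=\{a\}$, $L|_{A^c}=\begin{pmatrix}1&-1\\-1&2\end{pmatrix}$ and $g_A=\begin{pmatrix}2&1\\1&1\end{pmatrix}$. So $\mathbb E_x\tau_A=3$, while (3) gives $\mathbb E_xT_A=2(1\cdot2+2\cdot1)=8=2\cdot2^2$, in agreement with Test 1.

*Example 2.* Let $K_s$ be a clique with each vertex joined by one edge to $a$, $A=\{a\}$. Then $L|_{A^c}=(s+1)I-J$ and $g_A=\frac1{s+1}(I+J)$, since $((s+1)I-J)(I+J)=(s+1)I$. So $\mathbb E_z\tau_A=1$ for every $s$: the variable-speed walk is not trapped. The trap reappears through the degrees in (3): $\mathbb E_zT_A=2s\cdot1=2s$, as in Test 3. Also $g_A(z,z)=\frac2{s+1}$, of order $1/s$. Lemma 5 below proves this order for all big cliques of $G$.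

**Flows.** For $z\notin A$, a *unit flow from $z$ to $A$* is an antisymmetric function $\theta$ on oriented edges with net outflow $\sum_{v\sim u}\theta(u,v)=1\{u=z\}$ at every $u\notin A$. Its energy $\|\theta\|^2$ is the sum of $\theta(u,v)^2$ over unoriented edges. Thomson's principle says
$$g_A(z,z)\le\|\theta\|^2\quad\text{for every unit flow }\theta\text{ from }z\text{ to }A,\tag{5}$$
and $g_A(z,z)=R_{\rm eff}(z\leftrightarrow A)$. We prove (5). Let $f=g_A(z,\cdot)$; it vanishes on $A$, and $Lf=1_z$ on $A^c$. So $f(z)=\langle f,Lf\rangle=\sum_{\{u,v\}}(f(u)-f(v))^2$. Summing by parts, $f(z)=\sum_uf(u)\sum_v\theta(u,v)=\sum_{\{u,v\}}\theta(u,v)(f(u)-f(v))\le\|\theta\|\sqrt{f(z)}$.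

**What the crude bound gives.** Suppose we know $\sum_yg_A(x,y)\le C\log^5n$ (this is (6) below). By (G2) all degrees are at most $S_{\max}\log n$, so (3) gives $\mathbb E_xT_A\le CS_{\max}\log^6n$. This is $n^{1/\beta+o(1)}$, but the logarithms separate it from the lower bound $S_{\max}$, and then nothing follows about cutoff. To remove them we show that in one visit to a big clique $e_i$ the walk $Y$ spends total time $O(1)$ there before hitting $A$ (Lemma 5), and that it sees $O(1)$ big cliques on average before hitting $A$ (Lemma 6). First we need isoperimetry.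

## 6. Isoperimetry of the features

For $U\subset[n]$ let $b(U)=\sum_e\min(|e\cap U|,|e\setminus U|)$, the sum being over features. A feature is *cut* by $U$ if it meets both $U$ and $U^c$. In the example of Section 1, $U=\{1,2\}$ cuts only $e_1$, and $b(U)=\min(2,1)=1$. Likewise $b(\{3,4\})=\min(1,2)=1$, from $e_1$.

### 6.1 Connected sets of size up to $\delta_An$

The first idea is to fix $U$ with $|U|=k$, bound $\mathbb P(G[U]\text{ connected},\,b(U)\text{ small})$ and sum over $U$. There are $\binom nk$, at least $(n/k)^k$, sets, and an estimate of the form $e^{-\theta k}$ cannot pay for them when $n/k$ is large. Instead we let the graph itself produce $U$. Exploring from a vertex $v\in U$ finds $U$ if, at each cut feature, we are told which members to skip. That information costs about $3\log n$ per listed vertex, which explains the $\log n$ in the lemma.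

**Lemma 1.** There are constants $\delta_A,\varepsilon_A,\theta,C_3>0$ such that a.a.s. every $U$ with $G[U]$ connected and $C_3\log n\le|U|\le\delta_An$ satisfies $b(U)\ge\varepsilon_A|U|/\log n$. Moreover, for any independent uniform features (at most $cn$ of them) with $\sum s_j\le\Lambda n$, $\max s_j\le n/2$ and $\mu\ge2$, we have $\mathbb P(|\mathrm{comp}(v)|=k)\le3e^{-\theta k/4}$ for all $v$ and all $1\le k\le\delta_An$.

*Proof.* **Step 1 (exploration with advice).** This step replaces the set $U$ by a short list. An *advice* is a list of triples $(i,\text{flag},w)$ with $i\le cn$, flag $\in\{\text{in},\text{out}\}$, $w\in[n]$, all triples with the same $i$ having the same flag. Start with the queue $(v)$; vertices put in the queue are *discovered*. At step $t$ take the next vertex $u_t$ of the queue and reveal, in index order and with all members, all not yet revealed features containing $u_t$. For the $i$-th feature $e$ revealed so far: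

* if no triple has first entry $i$, append all undiscovered members of $e$;
* if the flag is *out*, append all undiscovered members except the listed $w$;
* if the flag is *in*, append only the undiscovered members that are listed.

Let $G[U]$ be connected and $v\in U$. For every cut feature meeting $U$, list its minority side: the vertices of $e\cap U$ with flag *in*, or of $e\setminus U$ with flag *out*. This advice has exactly $b(U)$ triples. By induction only vertices of $U$ are appended, and whenever a feature $e$ is revealed, all of $e\cap U$ becomes discovered. So if $u\in U$ is processed, each of its neighbors in $G[U]$ is discovered, and by connectedness the exploration discovers exactly $U$ and ends after exactly $k=|U|$ steps.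

*Example.* In the example of Section 1 take $U=\{3,4\}$, $v=3$. Step 1 reveals $e_1$ ($i=1$) and $e_2$ ($i=2$). The advice is the single triple $(1,\text{in},3)$: nothing is appended from $e_1$, and $4$ is appended from $e_2$. Step 2 reveals nothing, and the exploration ends with $\{3,4\}$.

**Step 2 (three ways to stop early).** For fixed $v$ and a fixed advice, this step reduces "ends after exactly $k$ steps" to three rare events. Assume the advice has at most $b_0$ triples, with $Mb_0\le k/8$, $k\le\delta_An$, $\delta_A\le\frac12$. Let $F$ be the number of features revealed in $k$ steps, $\xi_t=\sum(s_j-1)$ over small features revealed at step $t$, and $\sigma$ the number of pairs ($e$ small and revealed, at step $t$ say; member $\ne u_t$ of $e$ already discovered when $e$ is revealed). A small revealed feature without advice appends all its $s_j-1$ members other than $u_t$ except those already discovered. At most $b_0$ small features carry advice, each with $s_j-1\le M$. If the exploration ends after exactly $k$ steps, exactly $k-1$ vertices are appended in total, so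
$$\sum_{t\le k}\xi_t\le(k-1)+\sigma+Mb_0 .$$
Hence with $C_2=4\Lambda+1$ one of these occurs: (i) $F>C_2k$; (ii) $F\le C_2k$ and $\sigma\ge k/8$; (iii) $F\le C_2k$ and $\sum_{t\le k}\xi_t\le\frac54k$.

Given the history before step $t$, the unrevealed $e_j$ are independent uniform $s_j$-subsets of $[n]\setminus\{u_1,\dots,u_{t-1}\}$. Each contains $u_t$, independently, with probability $s_j/(n-t+1)\in[s_j/n,2s_j/n]$.

**Step 3 (too many features).** This step bounds (i). If $\eta_t$ features are revealed at step $t$, then $\mathbb E[e^{\eta_t}|\text{history}]\le\prod_j(1+(e-1)\frac{2s_j}n)\le e^{2(e-1)\Lambda}\le e^{4\Lambda}$. So (i) has probability at most $e^{4\Lambda k-C_2k}=e^{-k}$.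

**Step 4 (too many collisions).** This step bounds (ii). If the exploration ends after exactly $k$ steps, at most $k$ vertices are ever discovered. Given that a small feature is revealed at step $t$, its other members form a uniform $(s_j-1)$-subset of $[n]\setminus\{u_1,\dots,u_t\}$; so, as long as at most $k$ vertices are discovered, one of them is already discovered with conditional probability at most $Mk/(n-k)\le2M\delta_A$. Each such feature contributes at most $M$ to $\sigma$, so $\sigma\ge k/8$ needs at least $k/(8M)$ such features among the first $\lfloor C_2k\rfloor$ revealed. Choosing their positions, (ii) together with ending after exactly $k$ steps has probability at most $2^{C_2k}(2M\delta_A)^{k/(8M)}\le e^{-k}$ for $\delta_A$ small.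

**Step 5 (too little growth).** This step bounds (iii); it is where $\mu\ge2$ enters. Let $\theta=\frac1{4M}$. For $0\le y\le\theta M=\frac14$, $1-e^{-y}\ge y-\frac{y^2}2\ge\frac78y$. While at most $C_2k$ features have been revealed, the revealed small ones account for at most $C_2kM^2/n\le C_2\delta_AM^2$ of $\mu$, and
$$\mathbb E[e^{-\theta\xi_t}|\text{history}]\le\exp\Big(-\sum_{\text{small, unrevealed}}\frac{s_j}n\big(1-e^{-\theta(s_j-1)}\big)\Big)\le\exp\big(-\tfrac78\theta\mu+C_2\delta_AM^2\theta\big)\le e^{-\frac32\theta}$$
if $\mu\ge2$ and $C_2\delta_AM^2\le\frac14$. Multiplying these bounds over the $k$ steps (with the indicator that the exploration is still running and at most $C_2k$ features have been revealed) and using Markov's inequality for $e^{-\theta\sum\xi_t}$, (iii) has probability at most $e^{\frac54\theta k-\frac32\theta k}=e^{-\theta k/4}$.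

**Step 6 (conclusion).** This step adds up and takes the union over advices. The total is at most $2e^{-k}+e^{-\theta k/4}\le3e^{-\theta k/4}$. With empty advice the exploration finds $\mathrm{comp}(v)$, and this is the second claim. For the first, note that our sizes satisfy $\max s_j\le n/2$ and $\mu\ge2$. If $b(U)<\varepsilon_A|U|/\log n$ and $|U|=k$, then $U$ is produced by some $v$ and some advice with at most $b_0=\lfloor\varepsilon_Ak/\log n\rfloor$ triples; $Mb_0\le k/8$ holds for $\varepsilon_A\le\frac1{8M}$ and $n\ge3$. The number of such advices is at most $(2cn^2+1)^{b_0}\le n^{3b_0}\le e^{3\varepsilon_Ak}$ for large $n$. With also $3\varepsilon_A\le\theta/8$, the failure probability is at most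
$$\sum_{k\ge C_3\log n}n\,e^{\theta k/8}\cdot3e^{-\theta k/4}=\sum_{k\ge C_3\log n}3n\,e^{-\theta k/8}\to0$$
as soon as $C_3>8/\theta$. $\square$

### 6.2 Sets of linear size

Lemma 1 stops at $\delta_An$: for larger sets the collisions of Step 4 are no longer rare. Linear sets are treated by sprinkling: keep a few features of size $2$ aside, and show that these alone cross every large cut.

**Lemma 2.** For every $\delta>0$ there is $\varepsilon_B>0$ such that a.a.s., with $V_\infty$ the union of the components of size $\ge\delta n$: every $U\subset V_\infty$ with $|U|\ge\delta n$ and $|V_\infty\setminus U|\ge\delta n$ cuts at least $\varepsilon_Bn$ features.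

*Proof.* Constants are chosen in the order $K_0,\eta,K,\varepsilon_B$.

**Step 1 (red pairs).** This step creates independent randomness that survives a union bound. Mark each size-2 feature *red* independently with probability $\eta\le\frac1{8c}$. By (F3), a.a.s. $\eta c_2n/2\le N_{\rm red}\le2\eta cn$. Condition on such marks. Let $H$ be the hypergraph of all features and $H_1$ that of the non-red ones. Each red pair removes $2$ from $\sum s_j(s_j-1)$, so $H_1$ has $\mu'\ge\frac52-\frac{2N_{\rm red}}n\ge\frac52-4\eta c\ge2$. Given $H_1$, the red features are independent uniform pairs.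

**Step 2 (the red pairs matter for few vertices).** This step shows that nearly all of $V_\infty$ already lies in components of $H_1$ of size $\ge K$. Let $K\ge K_0$ be constant, $N_{\ge K}(\cdot)$ the number of vertices in components of size $\ge K$, and
$$X=N_{\ge K}(H)-N_{\ge K}(H_1)=\#\{v:|\mathrm{comp}_H(v)|\ge K>|\mathrm{comp}_{H_1}(v)|\}.$$
For such $v$, either $K_0\le|\mathrm{comp}_{H_1}(v)|<K$, or $|\mathrm{comp}_{H_1}(v)|<K_0$ and a red pair meets $\mathrm{comp}_{H_1}(v)$. By the second claim of Lemma 1 for $H_1$, and since a red pair meets a set of fewer than $K_0$ vertices with probability at most $2K_0/n$,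
$$\mathbb EX\le n\Big(\sum_{k\ge K_0}3e^{-\theta k/4}+4\eta cK_0\Big)\le\frac{\delta n}8$$
for $K_0$ large and then $\eta$ small, uniformly in constants $K\ge K_0$. For concentration, note that removing a feature $e_j$ lowers $N_{\ge K}$ by at most $s_jK$: every newly small component contains a member of $e_j$ and has fewer than $K$ vertices. So resampling $e_j$ changes $N_{\ge K}(H)$ and $N_{\ge K}(H_1)$ by at most $s_jK$ each, hence $X$ by at most $2s_jK$. The Efron–Stein inequality gives $\mathrm{Var}X\le\frac12\sum_j(2s_jK)^2=2K^2\sum s_j^2=O(n)$. Hence $X\le\delta n/4$ a.a.s.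

**Step 3 (a bad cut produces two large unions of components).** This step reduces the number of sets to be considered. Suppose $U$ and $U'=V_\infty\setminus U$ violate the claim, and let $D$ be the set of cut features, $|D|<\varepsilon_Bn$. Put $D_1=D\cap H_1$. Deleting the features of $D_1$ from $H_1$ one by one moves at most
$$K\sum_{j\in D}s_j\le K\sqrt{|D|\sum s_j^2}\le K\sqrt{\varepsilon_B\Lambda}\,n\le\frac{\delta n}4$$
vertices out of components of size $\ge K$, for $\varepsilon_B$ small. A feature that meets $V_\infty$ lies inside $V_\infty$, and if it is not cut it lies in $U$ or in $U'$. So each component of $H_1\setminus D_1$ meeting $V_\infty$ lies inside $U$ or inside $U'$. Every vertex of $V_\infty$ is in a component of $H$ of size $\ge\delta n\ge K$. So all but at most $X+\frac{\delta n}4\le\frac{\delta n}2$ of them are in components of $H_1\setminus D_1$ of size $\ge K$. Let $P\subset U$, $P'\subset U'$ be the unions of such components. Then $|P|,|P'|\ge\delta n/2$, and fewer than $\varepsilon_Bn$ red pairs join $P$ to $P'$, since each of these is cut.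

**Step 4 (union bound).** This step shows that the red pairs forbid this. Given $H_1$, there are at most $e^{h(\varepsilon_B)n}$ choices of $D_1$, where $h(\varepsilon)\to0$ as $\varepsilon\to0$. Given $D_1$, there are at most $n/K$ components of size $\ge K$, each in $P$, in $P'$ or in neither, so at most $3^{n/K}$ choices of $(P,P')$. For fixed $(P,P')$ each red pair joins $P$ to $P'$ with probability at least $(\delta n/2)^2/\binom n2\ge\delta^2/2$. If $\varepsilon_B\le\eta c_2\delta^2/8$, then $\varepsilon_Bn\le N_{\rm red}\delta^2/4$, and Chernoff bounds the probability of fewer than $\varepsilon_Bn$ joining pairs by $e^{-N_{\rm red}\delta^2/16}\le e^{-\eta c_2\delta^2n/32}$. Choose $K$ with $\frac{\log3}K<\frac{\eta c_2\delta^2}{100}$, then $\varepsilon_B$ with $h(\varepsilon_B)<\frac{\eta c_2\delta^2}{100}$. Since $\frac2{100}<\frac1{32}$, the union bound tends to $0$. $\square$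

From now on fix $\delta=\min(\delta_A,\alpha',\gamma_0/4)$.

**Lemma 3.** A.a.s. $V_\infty=\mathcal C_{\max}$, and every component of size $\ge C_3\log n$ equals $\mathcal C_{\max}$. In particular $e_i\subset\mathcal C_{\max}$ for all $i\in\mathcal B$.

*Proof.* A component $U$ has $b(U)=0$, so by Lemma 1 it has fewer than $C_3\log n$ or more than $\delta_An\ge\delta n$ vertices. Two components of size $\ge\delta n$ would contradict Lemma 2, since a component cuts no feature. And $|\mathcal C_{\max}|>\delta n$ a.a.s. A big feature is a clique of size at least $b_n\ge C_3\log n$ for large $n$, so its component is $\mathcal C_{\max}$. $\square$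

### 6.3 A spectral bound with only logarithmic loss

**Lemma 4.** A.a.s., for every $A\subset\mathcal C_{\max}$ with $|A|\ge\alpha'n$, the smallest eigenvalue $\lambda_A$ of $L$ restricted to $\mathcal C_{\max}\setminus A$ satisfies $\lambda_A\ge c_5/\log^4n$, for a constant $c_5>0$.

*Proof.* **Step 1 (isoperimetry).** This step combines Lemmas 1 and 2. Put $\nu(U)=\sum_{v\in U}N_v$. We claim $b(U)\ge h\,\nu(U)$ with $h=c_6/\log^2n$, $c_6>0$ constant, for all nonempty $U\subset\mathcal C_{\max}\setminus A$. Distinct components of $G[U]$ share no feature, so $b$ and $\nu$ are additive over them, and we may assume $G[U]$ connected.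

* If $|U|<C_3\log n$: $U\ne\mathcal C_{\max}$ and $\mathcal C_{\max}$ is connected, so some feature is cut and $b(U)\ge1$, while $\nu(U)\le|U|\log n\le C_3\log^2n$ by (G2).
* If $C_3\log n\le|U|\le\delta n$: $b(U)\ge\varepsilon_A|U|/\log n\ge\varepsilon_A\nu(U)/\log^2n$ by Lemma 1 and (G2).
* If $|U|>\delta n$: $|\mathcal C_{\max}\setminus U|\ge|A|\ge\alpha'n\ge\delta n$, so by Lemmas 2 and 3, $b(U)\ge\varepsilon_Bn\ge\varepsilon_B\nu(U)/\Lambda$.

**Step 2 (Cheeger for features).** This step converts the bound into one on energy, with each feature compared to its mean. Let $f$ vanish on $A$; replacing $f$ by $|f|$ only decreases $\langle f,Lf\rangle$, so let $f\ge0$. Let $\varphi_e$ be the mean of $f$ on $e$; only features inside $\mathcal C_{\max}$ occur. By (G1) each edge lies in at most two features, so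
$$\langle f,Lf\rangle\ge\frac12\sum_e\sum_{\{u,v\}\subset e}(f(u)-f(v))^2=\frac12\sum_es_e\sum_{v\in e}(f(v)-\varphi_e)^2\ge\mathcal E:=\sum_e\sum_{v\in e}(f(v)-\varphi_e)^2,$$
since $s_e\ge2$. With $U_t=\{f>t\}$, the number of $v\in e$ with $1_{f(v)>t}\ne1_{\varphi_e>t}$ is $|e\setminus U_t|$ or $|e\cap U_t|$, hence at least $\min(|e\cap U_t|,|e\setminus U_t|)$. For $t\ge0$ we have $U_t\cap A=\emptyset$, so Step 1 applies and
$$\sum_e\sum_{v\in e}|f(v)^2-\varphi_e^2|\ge\int_0^\infty2t\,b(U_t)\,dt\ge h\int_0^\infty2t\,\nu(U_t)\,dt=h\sum_vN_vf(v)^2 .$$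
By Cauchy–Schwarz the left side is at most $\sqrt{\mathcal E}\big(\sum_e\sum_{v\in e}(f(v)+\varphi_e)^2\big)^{1/2}\le\sqrt{\mathcal E}\big(4\sum_vN_vf(v)^2\big)^{1/2}$, using $(f+\varphi)^2\le2f^2+2\varphi^2$ and $s_e\varphi_e^2\le\sum_{v\in e}f(v)^2$. So $\mathcal E\ge\frac{h^2}4\sum_vN_vf(v)^2\ge\frac{h^2}4\|f\|^2$, because $N_v\ge1$ on $\mathcal C_{\max}$. $\square$

For $|A|\ge\alpha'n$ it follows that
$$\mathbb P_x(\tau_A>t)\le\sqrt n\,e^{-\lambda_At},\qquad\sum_yg_A(x,y)=\mathbb E_x\tau_A\le\frac{\log n}{\lambda_A}\le C\log^5n.\tag{6}$$
The first is $\langle1_x,e^{-tL|_{A^c}}1\rangle\le\|1_x\|\,\|1\|e^{-\lambda_At}$. The second follows from $\int_0^\infty\min(1,\sqrt ne^{-\lambda_At})\,dt=\frac{\frac12\log n+1}{\lambda_A}\le\frac{\log n}{\lambda_A}$ for $n\ge e^2$.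

## 7. The lower bounds in Theorem 2

**Step 1 (boundary of the largest clique).** This step replaces the $\omega^{1/4}$ of Section 3 by a constant. Let $K=e_j$ have size $S=S_{\max}$ (smallest such $j$; sizes are fixed, so $j$ is fixed). By (F4) $j$ is big, so by (G3) all other features meeting $K$ have size $<n^a$. With $d'_v=\sum_{e\ni v,\,e\ne K,\,s_e<n^a}(s_e-1)$ we have $|\partial K|\le\sum_{v\in K}d'_v$. Given the other features, $K$ is a uniform $S$-subset. So the sum has conditional mean $\frac Sn\sum_vd'_v\le\frac Sn\sum_es_e^2\le\Lambda S$. When $d'_v\le n^a\log n$ for all $v$ (true a.a.s. by (G2)), its conditional variance is at most $\frac Sn\sum_vd_v'^2\le S\,n^a\log n\,\Lambda$. Since $S\ge n^{1/\beta}/\log n\gg n^a\log n$, Chebyshev gives $|\partial K|\le2\Lambda S$ a.a.s.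

**Step 2 (relaxation time).** This step uses $1_K$ as test function. By Lemma 3, $K\subset\mathcal C_{\max}$. Also $\mathrm{vol}(K)\le S^2+2\Lambda S=o(n)$ by (F4) and $2/\beta<1$, so $\pi(K)\to0$. The Dirichlet form of $1_K$ is $|\partial K|/(4|E(\mathcal C_{\max})|)$ and its variance is $\pi(K)(1-\pi(K))$. So
$$\text{gap}\le\frac{|\partial K|}{2\,\mathrm{vol}(K)(1-\pi(K))}\le\frac{2\Lambda S}{2S(S-1)(1-\pi(K))}\le\frac C{S_{\max}},\qquad t_{\rm rel}\ge\frac{S_{\max}}C .$$

**Step 3 (mixing time).** This step passes to all $\varepsilon\le\frac14$ at once. Use $t_{\rm mix}(\varepsilon)\ge(t_{\rm rel}-1)\log\frac1{2\varepsilon}$. For large $n$, $t_{\rm rel}-1\ge\frac12t_{\rm rel}$, and $\log\frac1{2\varepsilon}\ge\frac12\log\frac1\varepsilon$ for $\varepsilon\le\frac14$. The lower bounds in Theorem 2 follow.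

## 8. Big cliques have small resistance to every large set

In Example 2 of Section 5, $g_A(z,z)=\frac2{s+1}$. Lemma 4 alone gives only $g_A(z,z)\le1/\lambda_A\le C\log^4n$. By (5) we may construct a flow. From $z$ we spread over the clique, then along many paths of length $r$ through small features. Then the mass sits on about $S\mu^r$ endpoints, and a spectral bound finishes. The loss $\log^4n$ of Lemma 4 is paid by $\mu^r\ge2^r\ge\log^4n$, which is why $r=\lceil4\log_2\log n\rceil$. Single vertices of the clique may have no small feature at all, so everything is averaged over the clique.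

**Lemma 5.** A.a.s. for all $i\in\mathcal B$, $z\in e_i$, and $A\subset\mathcal C_{\max}$ with $|A|\ge\alpha'n$: $g_A(z,z)=R_{\rm eff}(z\leftrightarrow A)\le C/s_i$.

*Proof.* Fix $i$, $K=e_i$, $S=s_i\in[b_n,n^{1/\beta}\log n]$. Small features are independent of $K$; condition on $K$. A *path* from $v$ is $(v_0=v,j_1,v_1,\dots,j_r,v_r)$ with distinct vertices, distinct small features, and $v_{l-1},v_l\in e_{j_l}$. Let $\mathcal P_v$ be the set of paths from $v$ and $Z_v=|\mathcal P_v|$.

**Step 1 (good and bad steps).** This step sets up a count in which every coincidence costs a factor near $1/n$. Take $h\le4$ potential paths with given starting vertices and process their steps one after another. At any time let $O$ be the set of visited vertices, including all starting vertices from the beginning, and $A_j$ the set of vertices so far required to lie in $e_j$. The probability that all requirements hold is $\prod_j\frac{(s_j)_{|A_j|}}{(n)_{|A_j|}}$, where $(s)_k=s(s-1)\cdots(s-k+1)$. Each new requirement on a used feature costs a factor at most $M/n$. A step $u\to v'$ via $j$ is *good* if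

* (g1) $j$ is unused and $v'\notin O$; or
* (g2) $j$ is used, $u\in A_j$, and ($v'\in A_j$ or $v'\notin O$);

otherwise it is *bad*.

*Example.* Let $p=(v,j_1,v_1,j_2,v_2)$ be processed, and let $p'$ also start at $v$. The step $v\to v_1$ via $j_1$ is good, by (g2). The step $v\to v_2$ via $j_2$ is bad, since $A_{j_2}=\{v_1,v_2\}\not\ni v$: it requires $v\in e_{j_2}$, which closes a cycle.

Sum the probability factor of one step over $(j,v')$. We may assume $|A_j|\le s_j\le M$, since otherwise the probability is $0$. At most $4r$ features are used and $|O|\le4(r+1)$.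

* (g1): at most $(n-1)\sum_j\frac{s_j(s_j-1)}{n(n-1)}=\mu$.
* (g2): at most $4r$ features, each with at most $M$ choices $v'\in A_j$ at factor $1$, and at most $n$ choices $v'\notin O$ at factor $M/n$; in total at most $4r\cdot2M$.
* bad: $\frac{|O|\mu}{n-1}$ for $j$ unused and $v'\in O$; $4r\frac{|O|M}n$ for $j$ used, $u\in A_j$, $v'\in O\setminus A_j$; and $4r\cdot\frac Mn\cdot2M$ for $j$ used and $u\notin A_j$. In total at most $Cr^2/n$.

As $r\log r=o(\log n)$, the expected number of $h$-tuples of paths with given starts is at most $(\mu+8rM+Cr^2/n)^{4r}=n^{o(1)}$ (for $n$ large). The expected number of those with a bad step is at most $4r\cdot\frac{Cr^2}n\cdot n^{o(1)}=n^{-1+o(1)}$, uniformly in the starts.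

**Step 2 (Fact S: sharing forces a bad step).** This step will decouple different starting vertices. *If two groups of paths, started at $v$ and at $w\ne v$ respectively, share a vertex or a feature, there is a bad step.* Process the $v$-group first. If it visits $w$, its first arrival at $w$ is bad: $w\in O$, and $w$ is not yet in any $A_j$. Otherwise $w$ is not a $v$-group vertex. Consider the first step $u\to v'$ via $j$ of the $w$-group that uses a $v$-group feature or arrives at a $v$-group vertex. Its current $u$ is not a $v$-group vertex. If $j$ is a $v$-group feature, then $A_j$ consists of $v$-group vertices, so $j$ is used and $u\notin A_j$: bad. Otherwise $v'\in O$ is a $v$-group vertex and $j$ is unused, or used only by the $w$-group so that $v'\notin A_j$: bad.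

**Step 3 (mean number of paths).** This step shows $\mathbb EZ_v=\mu^r(1+O(r^2/n))$. A single path has only (g1) steps, so $\mathbb EZ_v\le\mu^r$. Exactly, with $a_j=s_j(s_j-1)/n\le M^2/n$ for small $j$,
$$\mathbb EZ_v=\Big(\sum_{j_1,\dots,j_r\text{ distinct}}a_{j_1}\cdots a_{j_r}\Big)\prod_{l=1}^r\frac{n-l}{n-1}\ge\prod_{l=0}^{r-1}\Big(\mu-\frac{lM^2}n\Big)\cdot\Big(1-\frac{r^2}n\Big)\ge\mu^r\Big(1-\frac{Cr^2}n\Big).$$

**Step 4 (pairs of paths from one vertex).** This step bounds the energy of a branching flow. For $p,p'\in\mathcal P_v$ let $c(p,p')\le r$ be the number of common undirected edges $\{v_{l-1},v_l\}$, and $D_v=\sum_{p,p'\in\mathcal P_v}(1+c(p,p'))$. Process $p$, then $p'$, and suppose there is no bad step. Let $q$ be the number of initial steps (features and vertices) on which $p'$ agrees with $p$. From $v'_l=v_l$ after agreement, $l<r$, the only used features with $v_l$ in their $A$-set are $j_l$ (for $l\ge1$, and already used by $p'$) and $j_{l+1}$, with $A_{j_{l+1}}=\{v_l,v_{l+1}\}$. So a good step either agrees with $p$ or moves to a new vertex, via $j_{l+1}$ or via an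 unused feature. After the first disagreement $p'$ sits at a new vertex, which lies only in the $A$-set of the feature just used; $p'$ cannot use that feature again, so its next step is (g1), and this repeats. Hence all vertices of $p'$ after step $q$ are not on $p$, and $c(p,p')=q$. The expected number of such pairs is at most
$$\mu^r(\mu+M)\mu^{r-q-1}\le(1+M)\mu^{2r-q}\ \text{ for }q<r,\qquad\text{and at most }\mu^r\text{ for }q=r .$$
Since $\mu\ge2$,
$$\mathbb ED_v\le(1+M)\mu^{2r}\sum_{q\ge0}(1+q)2^{-q}+(1+r)n^{-1+o(1)}\le C_4\mu^{2r}.$$

**Step 5 (concentration).** This step makes the counts simultaneous over all big features. Let $Z=\sum_{v\in K}Z_v$ and $D=\sum_{v\in K}D_v$. For $v\ne w$, expand $\mathbb E[D_vD_w]$ over 4-tuples. Those whose $v$-group and $w$-group use disjoint feature sets have product probabilities and contribute at most $\mathbb ED_v\mathbb ED_w$. The others have a bad step by Fact S and contribute at most $(1+r)^2n^{-1+o(1)}$. So $\mathrm{cov}(D_v,D_w)\le n^{-1+o(1)}$, and likewise $\mathrm{cov}(Z_v,Z_w)\le n^{-1+o(1)}$. Since $\mathbb ED_v^2,\mathbb EZ_v^2\le n^{o(1)}$,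 both variances are at most $Sn^{o(1)}+S^2n^{-1+o(1)}\le Sn^{o(1)}$. By Chebyshev, with probability $1-n^{o(1)}/S$,
$$\tfrac12S\mu^r\le Z\le2S\mu^r,\qquad D\le2C_4S\mu^{2r}.$$
Next, by Fact S and Markov, with probability $1-n^{-1+1/\beta+o(1)}$,
$$\sum_{v\ne w\in K}\ \sum_{p\in\mathcal P_v,\,p'\in\mathcal P_w}\big(c(p,p')+1\{v_r=v'_r\}\big)\le S,$$
because only pairs sharing a vertex contribute and the expectation is at most $S^2(1+r)n^{-1+o(1)}$. Finally, a same-start pair with equal endpoints and no bad step has $p=p'$ by Step 4. The expected number of same-start pairs with a bad step is $Sn^{-1+o(1)}$, so their number is at most $S$ with probability $1-n^{-1+o(1)}$. Hence the total number of pairs of paths from $K$ with equal endpoints is at most $Z+2S\le4S\mu^r$. There are at most $\log^{25}n$ big features and $S\ge b_n$, so a union bound shows that all this holds a.a.s. for all $i\in\mathcal B$. We also work on the events of Lemmas 3 and 4.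

**Step 6 (the flow).** This step assembles a unit flow of energy $O(1/S)$. If $z\in A$, then $g_A(z,z)=0$. Let $z\in K\setminus A$. All paths from $K$ lie in $\mathcal C_{\max}$ by Lemma 3. Let $\rho(v)=Z_v/Z$ on $K$, and let $\zeta$ be the distribution of the endpoint of a uniformly chosen path from $K$. Superpose three flows.

1. Send $\rho(v)$ along the clique edge from $z$ to $v$, for $v\in K\setminus\{z\}$. The energy is at most $\sum_v\rho(v)^2=Z^{-2}\sum_vZ_v^2\le D/Z^2\le C/S$, as $D_v\ge Z_v^2$.
2. Average the unit flows along all paths. This flow goes from $\rho$ to $\zeta$, and expanding the square its energy is at most $Z^{-2}\sum_{p,p'}c(p,p')\le(D+S)/Z^2\le C/S$.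
3. Let $u=g_A\zeta|_{A^c}$ and send $u(y)-u(y')$ along each edge from $y$ to $y'$. The net outflow on $A^c$ is $Lu=\zeta$, and the energy is $\langle u,Lu\rangle=\zeta^Tg_A\zeta\le\|\zeta\|_2^2/\lambda_A$. Since $\|\zeta\|_2^2$ is $Z^{-2}$ times the number of pairs of paths with equal endpoints, the energy is at most
$$\frac{4S\mu^r}{Z^2}\cdot\frac{\log^4n}{c_5}\le\frac{16\log^4n}{c_5\,S\,\mu^r}\le\frac{C\log^4n}{S\,2^r}\le\frac CS .$$

On $A^c$ the net outflow of the sum is $(1_z-\rho)+(\rho-\zeta)+\zeta=1_z$, so it is a unit flow from $z$ to $A$. Its energy is at most three times the sum of the three energies, that is, at most $C/S$. Now (5) gives the lemma. $\square$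

## 9. From one big clique the walk is unlikely to reach another

**Lemma 6.** With $T=\log^6n$, a.a.s. $\max_{i\in\mathcal B}\max_{u\in e_i}\mathbb P_u\big(Y\text{ hits }\bigcup_{j\in\mathcal B\setminus\{i\}}e_j\text{ by time }T\big)\to0$.

*Proof.* **Step 1 (average starting vertex).** This step uses that $e_j$ is a sparse uniform set independent of everything else. For $j\in\mathcal B$ let $Y^{(j)}$ be the variable-speed walk on the graph $G^{(j)}$ built without feature $j$. At vertices outside $e_j$ the two graphs have the same edges, so the probabilities of hitting $e_j$ by time $T$ agree for $Y$ and $Y^{(j)}$. Let $\mathcal F_j$ be generated by all $e_l$, $l\ne j$. Consider the $\mathcal F_j$-measurable event that every vertex lies in at most $\log n$ features other than $j$; by (G2), a.a.s. it holds for all $j$. On it, degrees in $G^{(j)}$ are at most $n^{1/\beta}\log^2n$, so the expected number of vertices visited by $Y^{(j)}$ up to time $T$ is at most $1+Tn^{1/\beta}\log^2n$. Each of these lies in the uniform $s_j$-set $e_j$ with probability $s_j/n$. So for $i\ne j$ the averages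
$$Q_{ij}=\frac1{s_i}\sum_{u\in e_i}\mathbb P_u(Y\text{ hits }e_j\text{ by time }T)$$
satisfy, on that event,
$$\mathbb E[Q_{ij}|\mathcal F_j]\le(1+Tn^{1/\beta}\log^2n)\frac{s_j}n\le2n^{2/\beta-1}\log^9n .$$
There are at most $\log^{50}n$ pairs, so by Markov $\sum_{i\ne j}Q_{ij}\le n^{-(1-2/\beta)/2}$ a.a.s.

**Step 2 (every starting vertex).** This step uses that the first jump almost averages over the clique. Let $\psi_i(u)$ be the probability in the lemma. For $u\in e_i$, (G3) and (G2) say that $u$ lies in no other big feature and has at most $n^a\log n$ neighbors outside $e_i$; also $d_u\ge s_i-1\ge b_n-1$. Conditioning on the first jump,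
$$\psi_i(u)\le\frac1{d_u}\Big(\sum_{w\in e_i}\psi_i(w)+n^a\log n\Big)\le\frac{s_i}{s_i-1}\sum_{j\ne i}Q_{ij}+\frac{n^a\log n}{b_n-1}\to0,$$
uniformly in $i$ and $u$, because $a<1/\beta$. $\square$

## 10. The upper bound $t_{\rm mix}(1/4)\le CS_{\max}$ and the absence of cutoff

Work on the a.a.s. events above. Let $x\in\mathcal C_{\max}$ and $A\subset\mathcal C_{\max}$ with $\pi(A)\ge\frac14$, so $|A|\ge\alpha'n$ by (G4).

**Step 1 (separate the big cliques).** This step isolates the part of (3) that matters. By (G2), $d_y\le\sum_{i\in\mathcal B:\,y\in e_i}s_i+b_n\log n$. With (3), (6) and (F4),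
$$\mathbb E_xT_A\le2\sum_{i\in\mathcal B}s_i\sum_{y\in e_i}g_A(x,y)+C\,b_n\log^6n\le2\sum_{i\in\mathcal B}s_i\sum_{y\in e_i}g_A(x,y)+S_{\max}$$
for large $n$, because $b_n\log^6n=n^{1/\beta}\log^{-2}n\le S_{\max}/\log n$. This is why $b_n$ carries the factor $\log^{-8}n$.

**Step 2 (one big clique costs $O(1)$ time).** This step applies Lemma 5. By the strong Markov property at the first time $Y$ is in $e_i$, then (4) and Lemma 5,
$$\sum_{y\in e_i}g_A(x,y)\le\mathbb P_x(Y\text{ hits }e_i\text{ before }A)\max_{u\in e_i}\sum_{y\in e_i}g_A(u,y)\le\mathbb P_x(Y\text{ hits }e_i\text{ before }A)\cdot s_i\cdot\frac C{s_i}.$$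
Let $\mathcal J$ be the set of big features hit by $Y$ before $\tau_A$. Since $s_i\le S_{\max}$, summing over $i$ gives
$$\mathbb E_xT_A\le C\,S_{\max}\,\mathbb E_x|\mathcal J|+S_{\max}.\tag{7}$$

**Step 3 (few big cliques are seen).** This step applies Lemma 6. With $T=\log^6n$ we have $\lambda_AT\ge c_5\log^2n$, so for $u\in e_i$ and $n$ large, (6) gives
$$\mathbb P_u\Big(Y\text{ hits }\bigcup_{j\in\mathcal B\setminus\{i\}}e_j\text{ before }\tau_A\Big)\le o(1)+\mathbb P_u(\tau_A>T)\le o(1)+\sqrt n\,e^{-c_5\log^2n}\le\frac14 .$$
Let $\rho_1$ be the first time $Y$ is in a big feature, and $\rho_{k+1}$ the first time after $\rho_k$ that it is in a big feature different from the one occupied at $\rho_k$ (big features are disjoint). By the strong Markov property $\mathbb P_x(\rho_k<\tau_A)\le4^{-(k-1)}$. Every big feature hit before $\tau_A$ is the one occupied at some $\rho_k<\tau_A$, so $|\mathcal J|\le\#\{k:\rho_k<\tau_A\}$ and $\mathbb E_x|\mathcal J|\le\sum_{k\ge1}4^{-(k-1)}=\frac43$.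

**Step 4 (two-sided bounds).** This step collects Theorem 2. By (7), $\max_{x,A}\mathbb E_xT_A\le CS_{\max}$, and (2) gives $t_{\rm mix}(1/4)\le CS_{\max}$ a.a.s. By the reduction at the start of Section 5, the upper bounds on $t_{\rm mix}(\varepsilon)$ (for all $\varepsilon\in(0,\frac14]$ at once) and on $t_{\rm rel}$ follow. The lower bounds are Section 7, and the limit law is Section 4, Step 3.

**Step 5 (no cutoff).** This step compares two accuracy levels. A.a.s.
$$t_{\rm mix}(\varepsilon)\ge c_*S_{\max}\log(1/\varepsilon)\ge\frac{c_*\log(1/\varepsilon)}{C_*\log4}\,t_{\rm mix}(1/4).$$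
For fixed small $\varepsilon$ the factor exceeds $2$, while $t_{\rm mix}(1-\varepsilon)\le t_{\rm mix}(1/4)$ because $1-\varepsilon\ge\frac14$. So $t_{\rm mix}(\varepsilon)\ge2t_{\rm mix}(1/4)\ge2t_{\rm mix}(1-\varepsilon)$ a.a.s., and the ratio $t_{\rm mix}(\varepsilon)/t_{\rm mix}(1-\varepsilon)$ does not tend to $1$. $\blacksquare$
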